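\title{Finitely many outer automorphisms of an acylindrically hyperbolic group move a common conjugacy class}

\begin{abstract}
We show that for every finite family of non-inner automorphisms of a torsion-free acylindrically hyperbolic group there is one conjugacy class that is moved by all of them. The same holds when the group has no non-trivial finite normal subgroup, and the class can then be found in any coset of any non-trivial normal subgroup. The element is a product of long powers of a single loxodromic element, separated by letters that are each used twice in a row, and the proof is a rigidity statement for conjugacy between such products. Examples show that the conclusion fails in the presence of finite normal subgroups and for infinite families.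
\end{abstract}

\section{Introduction}

An automorphism $\phi$ of a group $G$ is \emph{inner} if there is $h\in G$ with $\phi(x)=hxh^{-1}$ for all $x$. Write $x\sim y$ for conjugacy in $G$ and put
\[
\mathcal C(\phi)=\{x\in G:\ \phi(x)\sim x\}.
\]
This set does not change when $\phi$ is composed with an inner automorphism, and it is all of $G$ when $\phi$ is inner. An element outside $\mathcal C(\phi)$ is therefore a certificate that $\phi$ is not inner. We ask for one certificate that serves several automorphisms at once, that is, for an element outside $\mathcal C(\phi_1)\cup\dots\cup\mathcal C(\phi_n)$.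

Abelian groups show what can happen. If $G=\mathbb Z^k$ and $\phi\ne\mathrm{id}$, then $\mathcal C(\phi)=\ker(\phi-\mathrm{id})$ has rank less than $k$, so it contains at most $k-1$ of the vectors $(1,t,\dots,t^{k-1})$, $t\in\mathbb Z$, any $k$ of which are linearly independent. Finitely many such sets do not cover $\mathbb Z^k$. If $G=(\mathbb Z/2)^2$, let $\sigma_i$ ($i=1,2,3$) be the automorphism that fixes the $i$-th non-zero vector and swaps the other two. Each $\mathcal C(\sigma_i)$ is a proper subgroup, and the three of them cover $G$. So the case of several automorphisms is not a formal consequence of the case of one, and torsion is an obstruction. For a free group of finite rank the case of $\mathbb Z^k$ settles all families of automorphisms that act non-trivially on the abelianization, which suggests a positive answer; it says nothing about the automorphisms that act trivially there, and these need a different idea.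

The groups that we consider generalize free groups acting on trees. A \emph{hyperbolic space} is a geodesic metric space $X$ in which, for some $\delta$, each side of a geodesic triangle lies in the $\delta$-neighborhood of the other two. An isometric action of $G$ on $X$ is \emph{acylindrical} if for every $\varepsilon>0$ there are $R$ and $\nu$ such that, whenever $d(p,q)\ge R$, at most $\nu$ elements $f\in G$ satisfy $d(p,fp)\le\varepsilon$ and $d(q,fq)\le\varepsilon$. Points may have infinite stabilizers, but few elements can almost fix two distant points. An element $g$ is \emph{loxodromic} if $k\mapsto g^kp$ is a quasi-isometric embedding of $\mathbb Z$ into $X$; it then fixes exactly two points of the Gromov boundary of $X$. The action is \emph{non-elementary} if there are two loxodromic elements whose pairs of fixed boundary points are disjoint. A group is \emph{acylindrically hyperbolic} if it has a non-elementary acylindrical action on a hyperbolic space.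

The problem, posed in \cite{FF}, is to decide whether a torsion-free acylindrically hyperbolic group $G$ can be the union of finitely many sets $\mathcal C(\phi_i)$ with no $\phi_i$ inner. It cannot.

\begin{theorem}\label{thm:A}
Let $G$ be a torsion-free acylindrically hyperbolic group and let $\phi_1,\dots,\phi_n$ be non-inner automorphisms of $G$. Then there is $x\in G$ such that $x$ and $\phi_i(x)$ are non-conjugate for every $i$.
\end{theorem}

The method gives more. Call $x,z\in G$ \emph{commensurable} if $x^k\sim z^l$ for some $k,l\neq0$. Fix a non-elementary acylindrical action of $G$ on a hyperbolic space, and for a loxodromic element $g$ let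
\[
E(g)=\{f\in G:\ fg^kf^{-1}=g^{\pm k}\ \text{for some }k\ge1\}.
\]

\begin{theorem}\label{thm:B}
Let $G$ be an acylindrically hyperbolic group with no non-trivial finite normal subgroup, let $\phi_1,\dots,\phi_n$ be non-inner automorphisms of $G$, let $S\neq1$ be a normal subgroup of $G$, and let $f\in G$. Then the coset $fS$ contains infinitely many pairwise non-commensurable loxodromic elements $x$ such that $E(x)=\langle x\rangle$ and $x$ is not commensurable with $\phi_i(x)$ for any $i$. In particular $x\not\sim\phi_i(x)^{\pm1}$ for all $i$.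
\end{theorem}

Theorem~\ref{thm:A} follows from the case $S=G$, but it has a shorter proof, which we give first. Section~\ref{sec:free} shows the mechanism in a free group. Sections~\ref{sec:lox}--\ref{sec:conj} build the substitute for normal forms that the general case needs: two conjugate products of long powers must match block by block (Lemma~\ref{lem:match}), with almost equal exponents (Lemma~\ref{lem:rigid}). The theorems are proved in Sections~\ref{sec:A} and~\ref{sec:B}, and Section~\ref{sec:limits} shows that neither the hypothesis on finite normal subgroups nor the finiteness of the family can be dropped.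

\section{The mechanism in a free group of rank three}\label{sec:free}

Let $F$ be free on $a,b,c$. Recall that two cyclically reduced words represent conjugate elements if and only if one is a cyclic permutation of the other. For integers $p,q,r,s$ consider the automorphism
\[
\phi:\quad a\mapsto a,\qquad b\mapsto a^pba^q,\qquad c\mapsto a^rca^s .
\]
A conjugation that fixes $a$ is conjugation by a power of $a$, so $\phi$ is inner exactly when $p=r=-q=-s$. The family contains $c\mapsto aca^{-1}$, $b\mapsto b$, which is not inner and acts trivially on the abelianization.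

A first test element is $x=a^{m_1}ba^{m_2}c$. Then $\phi(x)\sim a^{m_1+p+s}\,b\,a^{m_2+q+r}\,c$, so $\phi(x)\sim x$ if and only if $p+s=0$ and $q+r=0$. This is too weak: $b\mapsto ba$, $c\mapsto a^{-1}c$ fixes $x$ for all $m_1,m_2$. The powers of $a$ absorb the change, because nothing compares the two sides of the same letter. So use each letter twice:
\[
x=a^{m_1}ba^{m_2}ba^{m_3}ca^{m_4}c,\qquad
\phi(x)\sim a^{m_1+p+s}\,b\,a^{m_2+p+q}\,b\,a^{m_3+q+r}\,c\,a^{m_4+r+s}\,c .
\]
Both words are cyclically reduced, since $b$ and $c$ occur with positive exponents only, and the pattern $bbcc$ has no cyclic symmetry. Hence $\phi(x)\sim x$ if and only if $p+s=p+q=q+r=r+s=0$, which says $p=r=-q=-s$. The doubled word is moved by every non-inner member of the family.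

The exponents have played no role so far. They do for the automorphisms
\[
\psi:\quad a\mapsto a,\qquad b\mapsto a^pca^q,\qquad c\mapsto a^rba^s,
\]
which are never inner, as the abelianization shows. Here
\[
\psi(x)\sim a^{m_3+q+r}\,b\,a^{m_4+r+s}\,b\,a^{m_1+p+s}\,c\,a^{m_2+p+q}\,c,
\]
and $\psi(x)\sim x$ if and only if $q+r=m_1-m_3=-(p+s)$ and $r+s=m_2-m_4=-(p+q)$. For given exponents $m_j$ there is a solution, namely $r=0$, $q=m_1-m_3$, $s=m_2-m_4$, $p=-q-s$. For given $\psi$ there is none once $|m_1-m_3|>|q+r|$. So the exponents have to be chosen after the automorphisms, with gaps larger than a constant that depends on them. The gaps then forbid the blocks of $x$ from being matched with a shift.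

The general proof follows this pattern, with three additional difficulties. There is no normal form, so the matching of blocks has to come from geometry. The automorphism need not fix $a$, so a word in long powers of $a$ must be compared with a word in long powers of another element. Finally, the action on $X$ has no compatibility with $\phi$, and $\phi(a)$ need not even be loxodromic.

\section{Loxodromic elements}\label{sec:lox}

From now on $G$ acts acylindrically and non-elementarily on a hyperbolic space $X$. Fix $o\in X$ and write $|f|=d(o,fo)$, so that $|f^{-1}|=|f|$ and $|ff'|\le|f|+|f'|$.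

\subsection*{Hyperbolic geometry}
The Gromov product is $(p|q)_z=\frac12\bigl(d(z,p)+d(z,q)-d(p,q)\bigr)$. It is $1$-Lipschitz in $p$ and in $q$, it is at most $\min\{d(z,p),d(z,q)\}$, and
\begin{equation}\label{eq:sum}
(p|q)_z+(p|z)_q=d(z,q).
\end{equation}
We fix $\delta\ge1$ such that the following standard properties hold; $[p,q]$ denotes any geodesic segment from $p$ to $q$.
\begin{itemize}
\item[(H1)] Each side of a geodesic triangle lies in the $\delta$-neighborhood of the other two. Cutting along a diagonal, each side of a quadrilateral lies in the $2\delta$-neighborhood of the other three.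
\item[(H2)] Points of $[z,p]$ and $[z,q]$ at the same distance $t\le(p|q)_z$ from $z$ are $\delta$-close.
\item[(H3)] $(p|q)_z\ge\min\{(p|u)_z,(u|q)_z\}-\delta$ for all $p,q,u,z$.
\item[(H4)] $d(z,[p,q])\le(p|q)_z+2\delta$.
\end{itemize}
We also use \emph{stability of quasi-geodesics}: for $\lambda\ge1$ there is $\kappa'$ such that every finite sequence $z_i,\dots,z_j$ with $\lambda^{-1}|s-t|\le d(z_s,z_t)\le\lambda|s-t|$ is at Hausdorff distance at most $\kappa'$ from $[z_i,z_j]$.

\subsection*{Translation length}
The sequence $|f^k|$ is subadditive, so by Fekete's lemma $\tau(f)=\lim_k|f^k|/k$ exists and equals $\inf_k|f^k|/k$. We have $\tau(f)\le|f|$ and $\tau(f^k)=|k|\tau(f)$, and $\tau$ is a conjugacy invariant because $|wf^kw^{-1}|\le|f^k|+2|w|$. Since $k\tau(f)\le|f^k|\le k|f|$, the element $f$ is loxodromic if and only if $\tau(f)>0$. It is \emph{elliptic} if its orbits are bounded. We use two known results on acylindrical actions. The first is due to Osin and Bowditch.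

\begin{theorem}[{see \cite[Theorem 1.1]{Osin}}]\label{thm:osin}
Every element of $G$ is elliptic or loxodromic. Every subgroup of $G$ has bounded orbits, or is virtually cyclic and contains a loxodromic element, or acts non-elementarily, in which case it is not virtually cyclic and contains loxodromic elements.
\end{theorem}

\begin{theorem}[{\cite[Lemma 6.5, Corollary 6.6]{DGO}}]\label{thm:dgo}
For $g$ loxodromic, $E(g)$ is a virtually cyclic subgroup of $G$ that contains $\langle g\rangle$ with finite index.
\end{theorem}

In particular $G$ is not virtually cyclic and $E(g)\ne G$. One should think of $E(g)$ as the stabilizer of the axis of $g$. The elements that carry the oriented axis of $g$ to the oriented axis of another loxodromic element $h$ are described by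
\[
V(g,h)=\{v\in G:\ vg^sv^{-1}=h^t\ \text{for some }s,t\ge1\},
\]
a set that may be empty.

\begin{lemma}\label{lem:E}
Let $g,h$ be loxodromic.
\begin{itemize}
\item[(E1)] If $fg^sf^{-1}=g^t$ with $s,t\neq0$, then $f\in E(g)$.
\item[(E2)] $E(g^k)=E(g)$ for $k\ne0$, and $E(fgf^{-1})=fE(g)f^{-1}$. If $\phi$ is an automorphism of $G$ and $\phi(g)$ is loxodromic, then $E(\phi(g))=\phi(E(g))$.
\item[(E3)] If $b\notin E(g)$, then $E(g)\cap bE(g)b^{-1}$ is finite.
\item[(E4)] If $v,v'\in V(g,h)$, then $v'^{-1}v\in E(g)$, $v'v^{-1}\in E(h)$, and $vg^k\in V(g,h)$ for all $k\in\mathbb Z$.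
\end{itemize}
\end{lemma}

\begin{proof}
(E1) Comparing translation lengths gives $|s|=|t|$. (E2) An equation $fg^lf^{-1}=g^{\pm l}$ may be raised to the power $k$, so $E(g)\subset E(g^k)$; the reverse inclusion is (E1). The other two claims hold because the definition of $E$ is algebraic. (E3) If the intersection is infinite, it meets the finite-index subgroup $\langle g\rangle$ of $E(g)$ in some $g^t$ with $t\ne0$. A non-zero power of $g^t\in bE(g)b^{-1}$ lies in $b\langle g\rangle b^{-1}$, and (E1) gives $b\in E(g)$. (E4) Let $vg^sv^{-1}=h^t$ and $v'g^{s'}v'^{-1}=h^{t'}$. Then $vg^{st'}v^{-1}=h^{tt'}=v'g^{s't}v'^{-1}$ and $v^{-1}h^{ts'}v=g^{ss'}=v'^{-1}h^{t's}v'$; apply (E1) to each equation. The last claim holds because $g^k$ commutes with $g^s$.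
\end{proof}

The orbit of a loxodromic element behaves like a geodesic traversed at speed $\tau(g)$, with an additive error only.

\begin{lemma}\label{lem:axis}
For $g$ loxodromic there is $\kappa=\kappa(g)$ such that for all integers $i\le j$:
\begin{itemize}
\item[(a)] $|d(g^io,g^jo)-\tau(g)(j-i)|\le\kappa$;
\item[(b)] $\{g^io,\dots,g^jo\}$ and $[g^io,g^jo]$ are at Hausdorff distance at most $\kappa$.
\end{itemize}
\end{lemma}

\begin{proof}
Stability of quasi-geodesics gives (b) with a constant $\kappa'$. Let $a_k=|g^k|$. Since $g^ko$ is $\kappa'$-close to $[o,g^{k+l}o]$, we have $a_{k+l}\ge a_k+a_l-2\kappa'$, so $a_k-2\kappa'$ is superadditive. Fekete's lemma gives $\tau(g)=\sup_k(a_k-2\kappa')/k$, hence $k\tau(g)\le a_k\le k\tau(g)+2\kappa'$. Take $\kappa=2\kappa'$.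
\end{proof}

The next lemma turns geometry into algebra: if a translate of the axis of $g$ and a translate of the axis of $h$ run side by side, in the same direction, for longer than a fixed time, they belong to a common power. The elements ``forward along one axis, back along the other'' almost fix two distant points, and acylindricity forces two of them to coincide.

\begin{lemma}\label{lem:overlap}
Let $g,h$ be loxodromic and $r\ge0$. There is $L=L(g,h,r)\ge1$ with the following property. If $u,v\in G$ and integers $i,i',k,k'$ satisfy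
\[
d(ug^io,vh^ko)\le r,\qquad d(ug^{i'}o,vh^{k'}o)\le r,\qquad i'-i\ge L,\qquad k'\ge k,
\]
then $v^{-1}u\in V(g,h)$.
\end{lemma}

\begin{proof}
The conclusion reads $ug^su^{-1}=vh^tv^{-1}$ for some $s,t\ge1$. It is unchanged if $u,v$ are replaced by $ug^i,vh^k$, or multiplied on the left by a common element. So we assume $i=k=0$ and $u=1$.

Let $0\le j\le i'$. The point $g^jo$ is $\kappa(g)$-close to $[o,g^{i'}o]$. By (H1) this segment lies in the $(2\delta+r)$-neighborhood of $[vo,vh^{k'}o]$, since the other two sides of the quadrilateral have length at most $r$. Hence there is $j^*\in[0,k']$ with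
\[
d(g^jo,vh^{j^*}o)\le\rho:=\kappa(g)+\kappa(h)+2\delta+r,
\]
and we take $0^*=0$. The distances $d(o,g^jo)$ and $d(vo,vh^{j^*}o)$ differ by at most $2\rho$, so Lemma~\ref{lem:axis}(a) gives
\begin{equation}\label{eq:speed}
|\tau(g)j-\tau(h)j^*|\le\rho_1:=\kappa(g)+\kappa(h)+2\rho .
\end{equation}
Put $y_j=g^{-j}vh^{j^*}v^{-1}$, and let $j,l\ge0$ with $j+l\le i'$. The point $vh^{j^*}v^{-1}g^lo$ is $\rho$-close to $vh^{j^*+l^*}o$, and $g^{j+l}o$ is $\rho$-close to $vh^{(j+l)^*}o$. By \eqref{eq:speed}, used three times, $\tau(h)\,|j^*+l^*-(j+l)^*|\le3\rho_1$. Therefore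
\[
d(y_jg^lo,g^lo)=d(vh^{j^*}v^{-1}g^lo,g^{j+l}o)\le2\rho+3\rho_1+\kappa(h)=:\varepsilon .
\]
Let $R,\nu$ be the acylindricity constants for $\varepsilon$. Choose $l_1\ge0$ with $|g^{l_1}|\ge R$ and an integer $m\ge1$ with $\tau(g)m>2\rho_1$, and set $L=(\nu+1)m+l_1$. If $i'\ge L$, then $y_m,y_{2m},\dots,y_{(\nu+1)m}$ all move $o$ and $g^{l_1}o$ by at most $\varepsilon$. So $y_j=y_{j'}$ for two of these indices $j<j'$, that is, $g^{j'-j}=vh^{j'^*-j^*}v^{-1}$. By \eqref{eq:speed}, $\tau(h)(j'^*-j^*)\ge\tau(g)m-2\rho_1>0$, so both exponents are positive.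
\end{proof}

\section{Words in long powers}\label{sec:words}

Let $g$ be loxodromic and let $B\subset G\setminus E(g)$ be finite and non-empty. A \emph{word of type $(g,B)$ and length $N\ge1$} is an expression
\[
x=g^{m_1}\beta_1g^{m_2}\beta_2\cdots g^{m_N}\beta_N,\qquad m_j\ge1,\quad\beta_j\in B,
\]
and we use the same symbol for the element of $G$ that it represents. The $m_j$ are the \emph{exponents} and the $\beta_j$ the \emph{letters}. Extend both sequences to $j\in\mathbb Z$ with period $N$, and define the \emph{prefixes} by $P_0=1$ and $P_j=P_{j-1}g^{m_j}\beta_j$ for all $j\in\mathbb Z$. By periodicity $P_{j+N}=xP_j$, so $P_{tN}=x^t$. For $k\ge1$ the concatenated power $x^k$ is a word of length $kN$ with the same bi-infinite sequences of exponents, letters and prefixes.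

The points $P_jo$ are joined by long pieces of translates of the axis of $g$, and the question is how much consecutive pieces cancel. If a letter $\beta$ satisfied $\beta g\beta^{-1}=g^{-1}$, the cancellation would be total: $g^m\beta g^m\beta=\beta^2$ for every $m$. The condition $B\cap E(g)=\emptyset$ bounds it uniformly.

\begin{lemma}\label{lem:words}
There are $r,\theta,M_1$, depending only on $g$ and $B$, with $\tau(g)M_1>\theta$ and the following property. If all exponents of a word $x$ of type $(g,B)$ are at least $M_1$, then for all $i\le j\le k$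
\[
(P_io\,|\,P_ko)_{P_jo}\le r,\qquad d(P_io,P_ko)\ge\sum_{l=i+1}^k(\tau(g)m_l-\theta).
\]
Moreover $\tau(x)\ge\sum_{l=1}^N(\tau(g)m_l-\theta)>0$, so $x$ is loxodromic.
\end{lemma}

\begin{proof}
Let $\kappa=\kappa(g)$ and $\mu=\max_{b\in B}|b|$.

\emph{Cancellation at one letter.} We show that $t=(b^{-1}g^{-m}o\,|\,g^{m'}o)_o$ is bounded by a constant $K_0$ for all $b\in B$ and $m,m'\ge0$. By (H2) the points at distance $t$ from $o$ on $[o,g^{m'}o]$ and on $[o,b^{-1}g^{-m}o]$ are $\delta$-close. The first is $\kappa$-close to some $g^io$ with $i\ge0$. By (H1) the second is $(\delta+\mu)$-close to $[b^{-1}o,b^{-1}g^{-m}o]$, hence $(\delta+\mu+\kappa)$-close to some $b^{-1}g^{-i'}o$ with $i'\ge0$. With $r'=2\delta+\mu+2\kappa$ we get $d(g^io,b^{-1}g^{-i'}o)\le r'$ and $d(o,b^{-1}o)\le r'$. If $i\ge L(g,g^{-1},r')$, then Lemma~\ref{lem:overlap} with $u=1$, $v=b^{-1}$, $h=g^{-1}$ gives $b\in V(g,g^{-1})$, and $b\in E(g)$ by (E1), which is excluded. So $i<L(g,g^{-1},r')$, and $t\le|g^i|+\kappa\le\tau(g)L(g,g^{-1},r')+2\kappa=:K_0$.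

\emph{From one junction to all.} Let $p_j=P_jo$ and $K=K_0+\mu$. Applying $P_j^{-1}$ and using that $g^{m}\beta o$ is $\mu$-close to $g^mo$,
\[
(p_{j-1}|p_{j+1})_{p_j}=(\beta_j^{-1}g^{-m_j}o\,|\,g^{m_{j+1}}\beta_{j+1}o)_o\le K,\qquad d(p_{j-1},p_j)\ge\tau(g)m_j-\kappa-\mu .
\]
Put $\theta=\kappa+\mu+2K+2\delta$ and choose $M_1$ with $\tau(g)M_1>\theta+\delta$. Then $d(p_{j-1},p_j)>2K+3\delta$ for all $j$.

We claim that $(p_i|p_k)_{p_{k-1}}\le K+\delta$ for $i\le k-1$, and argue by induction on $k-i$. For $k-i=1$ the product is $0$, and for $k-i=2$ it is at most $K$. For $k-i\geq3$, \eqref{eq:sum} and the inductive hypothesis give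
\[
(p_i|p_{k-2})_{p_{k-1}}=d(p_{k-2},p_{k-1})-(p_i|p_{k-1})_{p_{k-2}}>K+2\delta,
\]
while (H3) gives $\min\{(p_{k-2}|p_i)_{p_{k-1}},(p_i|p_k)_{p_{k-1}}\}\le(p_{k-2}|p_k)_{p_{k-1}}+\delta\le K+\delta$. The minimum is the second term, which proves the claim. Applied to the reversed sequence of points, the claim says that $(p_{j-1}|p_k)_{p_j}\le K+\delta$ for $k\geq j$.

Let $i<j<k$. By \eqref{eq:sum} and the claim (or trivially, if $i=j-1$), $(p_i|p_{j-1})_{p_j}=d(p_{j-1},p_j)-(p_i|p_j)_{p_{j-1}}>K+2\delta$. By (H3) and the reversed claim, $\min\{(p_{j-1}|p_i)_{p_j},(p_i|p_k)_{p_j}\}\le K+2\delta$. Hence $(p_i|p_k)_{p_j}\le r:=K+2\delta$; for $j\in\{i,k\}$ the product is $0$. Finally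
\[
d(p_i,p_k)=d(p_i,p_{k-1})+d(p_{k-1},p_k)-2(p_i|p_k)_{p_{k-1}}\ge d(p_i,p_{k-1})+\tau(g)m_k-\theta,
\]
which gives the distance bound by induction. The bound on $\tau(x)$ follows from $|x^t|=d(p_0,p_{tN})$.
\end{proof}

\section{Conjugate words}\label{sec:conj}

In this section $g,h$ are loxodromic, $B\subset G\setminus E(g)$ and $C\subset G\setminus E(h)$ are finite and non-empty, and
\[
x=\prod_{j=1}^Ng^{m_j}\beta_j,\qquad y=\prod_{l=1}^{N'}h^{n_l}\gamma_l
\]
are words of types $(g,B)$ and $(h,C)$ with prefixes $P_j$ and $Q_l$.

\subsection*{Matching the blocks}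
If $wxw^{-1}=y$, the sequences $wP_jo$ and $Q_lo$ stay at bounded distance from each other, but the obvious bound involves $|w|$, and the constants must not depend on $w$. The remedy is to look at a very long stretch of the two sequences: $|w|$ matters only near its ends, and in the middle both sequences are close to one geodesic, within a distance that depends on $g,h,B,C$ alone.

\begin{lemma}[matching]\label{lem:match}
There is $M_0=M_0(g,h,B,C)$ such that, if all $m_j,n_l\ge M_0$ and $wxw^{-1}=y$, then $N=N'$ and there is $s\in\mathbb Z$ with $Q_{j+s}^{-1}wP_j\in V(g,h)$ for all $j\in\mathbb Z$.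
\end{lemma}

\begin{proof}
\emph{Constants.} Let $\kappa,r,\theta,M_1$ be the maxima of the constants of Lemmas~\ref{lem:axis} and~\ref{lem:words} for $(g,B)$ and $(h,C)$, and let $\mu=\max_{b\in B\cup C}|b|$. Put
\[
r_2=r+4\delta,\qquad r_3=\kappa+2\delta+r_2+\mu,\qquad L=L(g,h,2r_3),
\]
\[
\Lambda=2(\kappa+r_2+r_3)+\tau(g)L,\qquad\Omega=3\Lambda+4r_2,
\]
and choose $M_0\ge M_1$ with $\min\{\tau(g),\tau(h)\}M_0-\theta\ge\Omega$. Let $p_j=wP_jo$ and $q_l=Q_lo$. By Lemma~\ref{lem:words}, $d(p_i,p_j)\ge\Omega|i-j|$ and $d(q_i,q_j)\ge\Omega|i-j|$, and in each sequence the Gromov product of two points based at a point of intermediate index is at most $r$. Since $p_{tN}=wx^to=y^two$ and $q_{tN'}=y^to$,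
\begin{equation}\label{eq:D}
d(p_{tN},q_{tN'})=D:=|w|\qquad(t\in\mathbb Z).
\end{equation}
Let $D'=D+\Lambda+2r_2$. Fix an integer $A>N(2D'+2)$, and then an integer $T\ge A$ with $\Omega(TN-A)>D+r+2\delta$. Write $p_\pm=p_{\pm TN}$, $q_\pm=q_{\pm TN'}$, and let $\Gamma=[q_-,q_+]$, identified with a real interval by the distance from $q_-$.

\emph{Projection to $\Gamma$.} For $|l|\le TN'$, (H4) gives $d(q_l,\Gamma)\le r+2\delta$. Let $|i|\le A$. By \eqref{eq:D}, $(p_\pm|q_\pm)_{p_i}\ge d(p_i,p_\pm)-D>r+2\delta$. For $i\le j\le TN$, (H3) gives $\min\{(p_-|q_-)_{p_i},(q_-|p_j)_{p_i}\}\le(p_-|p_j)_{p_i}+\delta\le r+\delta$, hence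
\begin{equation}\label{eq:swap}
(q_-|p_j)_{p_i}\le r+\delta .
\end{equation}
Taking $p_j=p_+$ and applying (H3) once more, $\min\{(q_-|q_+)_{p_i},(q_+|p_+)_{p_i}\}\le r+2\delta$, hence $(q_-|q_+)_{p_i}\le r+2\delta$ and $d(p_i,\Gamma)\le r_2$ by (H4). Choose $\xi_i,\zeta_l\in\Gamma$ with $d(p_i,\xi_i)\le r_2$ for $|i|\le A$ and $d(q_l,\zeta_l)\le r_2$ for $|l|\le TN'$, with $\zeta_{\pm TN'}=q_\pm$. By \eqref{eq:swap},
\[
\xi_j-\xi_{j-1}\ge d(q_-,p_j)-d(q_-,p_{j-1})-2r_2=d(p_{j-1},p_j)-2(q_-|p_j)_{p_{j-1}}-2r_2\ge3\Lambda,
\]
and the same computation with $(q_-|q_l)_{q_{l-1}}\le r$ gives $\zeta_l-\zeta_{l-1}\ge3\Lambda$. So the intervals $J_l=[\zeta_{l-1},\zeta_l]$, $-TN'<l\le TN'$, tile $\Gamma$, the intervals $I_j=[\xi_{j-1},\xi_j]$, $-A<j\le A$, tile a subinterval of $\Gamma$, both in the order of their indices, and all have length at least $3\Lambda$ (Figure~\ref{fig:tiles}).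

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\draw[thick] (0,0)--(11.2,0) node[right] {$\Gamma$};
\foreach \x/\n in {1/{j-1},4.3/{j},7.2/{j+1},10.4/{j+2}}{
  \fill (\x,1) circle (1.5pt) node[above] {$p_{\n}$};
  \draw[dashed] (\x,1)--(\x,0);}
\foreach \x/\n in {0.6/{l-1},4.8/{l},6.9/{l+1},10.8/{l+2}}{
  \fill (\x,-1) circle (1.5pt) node[below] {$q_{\n}$};
  \draw[dashed] (\x,-1)--(\x,0);}
\node at (2.65,0.35) {$I_j$}; \node at (5.75,0.35) {$I_{j+1}$}; \node at (8.8,0.35) {$I_{j+2}$};
\node at (2.7,-0.35) {$J_l$}; \node at (5.85,-0.35) {$J_{l+1}$}; \node at (8.85,-0.35) {$J_{l+2}$};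
\end{tikzpicture}
\caption{The prefix points of two conjugate words project to a geodesic $\Gamma$ and cut it into long intervals $I_j$ and $J_l$. Each $I_j$ follows a translate of the axis of $g$ and each $J_l$ a translate of the axis of $h$. An interval of one family has a long overlap with only one interval of the other, so the two tilings nearly coincide.}\label{fig:tiles}
\end{figure}

\emph{Long overlaps give elements of $V(g,h)$.} The segment from $p_{j-1}$ to $wP_{j-1}g^{m_j}o$ has its endpoints within $r_2$ of $\xi_{j-1}$ and within $r_2+\mu$ of $\xi_j$. By (H1) and Lemma~\ref{lem:axis}(b), every point of $I_j$ is $r_3$-close to some $wP_{j-1}g^io$ with $0\le i\le m_j$. For the same reason every point of $J_l$ is $r_3$-close to some $Q_{l-1}h^ko$ with $0\le k\le n_l$. Write $j\bowtie l$ if $I_j\cap J_l$ has length at least $\Lambda$. We claim: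
\begin{equation}\label{eq:O}
j\bowtie l\quad\Longrightarrow\quad Q_{l-1}^{-1}wP_{j-1}\in V(g,h).
\end{equation}
Let $e<e'$ be the endpoints of $I_j\cap J_l$. Choose $i,k$ such that $wP_{j-1}g^io$ and $Q_{l-1}h^ko$ are $r_3$-close to $e$, and $i',k'$ likewise for $e'$. The distance $|g^i|=d(p_{j-1},wP_{j-1}g^io)$ is within $\kappa$ of $\tau(g)i$ and within $r_2+r_3$ of $e-\xi_{j-1}$, and the same holds for $i',e'$. Hence $\tau(g)(i'-i)\ge\Lambda-2(\kappa+r_2+r_3)=\tau(g)L$. The same estimate in $J_l$ gives $\tau(h)(k'-k)\ge\tau(g)L>0$. Lemma~\ref{lem:overlap} with $2r_3$, $u=wP_{j-1}$ and $v=Q_{l-1}$ proves \eqref{eq:O}.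

\emph{The relation $\bowtie$ is an injective function of $j$.} Fix $j$. If $I_j$ meets three of the $J_l$ in non-degenerate intervals, it contains one of them; otherwise it is covered by at most two, and one overlap has length at least $3\Lambda/2$. So some $l$ satisfies $j\bowtie l$. Suppose $j\bowtie l$ and $j\bowtie l'$ with $l<l'$. The intervals strictly between $J_l$ and $J_{l'}$ lie in $I_j$, so $j\bowtie l+1$. By \eqref{eq:O} and (E4), $(Q_l^{-1}wP_{j-1})(Q_{l-1}^{-1}wP_{j-1})^{-1}=\gamma_l^{-1}h^{-n_l}$ lies in $E(h)$, so $\gamma_l\in E(h)$, a contradiction. Suppose that two indices are related to the same $l$. Exchanging the roles of the two families, we may take them to be $j$ and $j+1$. Then $(Q_{l-1}^{-1}wP_{j-1})^{-1}(Q_{l-1}^{-1}wP_j)=g^{m_j}\beta_j$ lies in $E(g)$, so $\beta_j\in E(g)$, again a contradiction. Let $\lambda(j)$ be the unique $l$ with $j\bowtie l$.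

\emph{The function $\lambda$ is a shift.} Let $-A<j<A$ and $l=\lambda(j)$. Since $I_j$ and $J_l$ overlap, $\xi_{j-1}\le\zeta_l$ and $\zeta_{l-1}\le\xi_j$. If $\zeta_l\le\xi_j-\Lambda$, then $[\zeta_l,\zeta_l+\Lambda]\subset I_j\cap J_{l+1}$, against uniqueness of $\lambda(j)$. If $\zeta_l\ge\xi_j+\Lambda$, then $[\xi_j,\xi_j+\Lambda]\subset I_{j+1}\cap J_l$, against injectivity. So $|\xi_j-\zeta_l|<\Lambda$. Then $\zeta_l<\xi_{j+1}$, so $J_{l+1}$ exists; the intervals $I_{j+1}$ and $J_{l+1}$ have length at least $3\Lambda$ and left endpoints less than $\Lambda$ apart, so $\lambda(j+1)=l+1$. Thus $\lambda(j)=j+s$ for $-A<j\le A$ and some $s$, and $d(p_j,q_{j+s})\le\Lambda+2r_2$ for $|j|<A$.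

\emph{The lengths agree.} For $|t|N<A$ the last inequality and \eqref{eq:D} give $d(q_{tN'},q_{tN+s})\le D'$, hence $|t(N'-N)-s|\le D'$ because $\Omega\ge1$. The case $t=0$ gives $|s|\le D'$, so $|t|\,|N'-N|\le2D'$. By the choice of $A$ we may take an integer $t$ with $2D'<t\le2D'+1$, and $N=N'$ follows.

\emph{Conclusion.} Let $v_j=Q_{j+s}^{-1}wP_j$. By \eqref{eq:O}, $v_j\in V(g,h)$ for $-A\le j<A$, a range with at least $N$ consecutive indices. Since $v_{j+N}=Q_{j+s}^{-1}y^{-1}wxP_j=v_j$, this holds for all $j$.
\end{proof}

If no positive power of $g$ is conjugate to a positive power of $h$, then $V(g,h)=\emptyset$ and the lemma says that $x\not\sim y$.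

\subsection*{Comparing the exponents}
Matched blocks need not have comparable exponents: for $h=g^2$ the words $g^{2m}\beta$ and $h^m\beta$ are equal. We exclude this by a hypothesis. Call the pair $(g,h)$ \emph{rigid} if $vgv^{-1}=h$ for all $v\in V(g,h)$.

\begin{lemma}[rigidity]\label{lem:rigid}
Let $(g,h)$ be rigid. There are $M_0,\Delta_0$, depending only on $g,h,B,C$, such that, if all $m_j,n_l\ge M_0$ and $wxw^{-1}=y$, then $N=N'$ and there is $s\in\mathbb Z$ such that for all $j\in\mathbb Z$ the element $v_j=Q_{j+s}^{-1}wP_j$ lies in $V(g,h)$ and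
\[
\gamma_{j+s}\,v_j=v_{j-1}\,g^{\,m_j-n_{j+s}}\,\beta_j,\qquad|m_j-n_{j+s}|\le\Delta_0 .
\]
\end{lemma}

\begin{proof}
Take $M_0$ and $s$ from Lemma~\ref{lem:match}. The recursions for the prefixes and rigidity give
\[
v_j=\gamma_{j+s}^{-1}h^{-n_{j+s}}v_{j-1}g^{m_j}\beta_j=\gamma_{j+s}^{-1}v_{j-1}g^{m_j-n_{j+s}}\beta_j .
\]
To bound the exponent we show that the equation $cv'=vb$ has few solutions. For $b\in B$, $c\in C$ let $\Sigma(b,c)$ be the set of pairs $(v,v')\in V(g,h)^2$ with $cv'=vb$. If $(v,v')$ and $(u,u')$ are two such pairs, then $u^{-1}v=b(u'^{-1}v')b^{-1}$, so $u^{-1}v\in E(g)\cap bE(g)b^{-1}$ by (E4). This group is finite by (E3), and $v$ determines $v'$, so $\Sigma(b,c)$ is finite. Let $\Sigma$ be the finite set of all coordinates of all pairs in the sets $\Sigma(b,c)$. By (E4) and the displayed equation, $(v_{j-1}g^{m_j-n_{j+s}},v_j)\in\Sigma(\beta_j,\gamma_{j+s})$ for every $j$. So $v_{j-1}$ and $v_{j-1}g^{m_j-n_{j+s}}$ both lie in $\Sigma$, and $g^{m_j-n_{j+s}}$ lies in the finite set $\Sigma^{-1}\Sigma$. As $g$ has infinite order, $|m_j-n_{j+s}|$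 is bounded in terms of $g,h,B,C$.
\end{proof}

\subsection*{Spread words}
A word of length $N$ is \emph{$(M,\Delta)$-spread} if $m_j\ge M$ for all $j$ and $|m_j-m_{j'}|>\Delta$ for $1\le j<j'\le N$. For any letters such words exist: for integers $M,\Delta\geq0$ take $m_j=M+j(\Delta+1)$. In a spread word an exponent determines its index modulo $N$, even up to an error $\Delta$. To treat conjugacy to $x^{-1}$, note that
\begin{equation}\label{eq:inv}
\tilde x:=g^{-m_1}x^{-1}g^{m_1}=g^{-m_1}\beta_N^{-1}g^{-m_N}\beta_{N-1}^{-1}\cdots g^{-m_2}\beta_1^{-1}=\prod_{j=1}^N(g^{-1})^{m_{2-j}}\beta_{1-j}^{-1}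
\end{equation}
is a word of type $(g^{-1},B^{-1})$ whose exponents are those of $x$ in reversed cyclic order.

\begin{corollary}\label{cor:spread}
Let $(g,h)$ be rigid, let $M_0,\Delta_0$ be as in Lemma~\ref{lem:rigid}, let $x$ be $(M_0,\Delta_0)$-spread, let $N'=N$ and $k\ge1$.
\begin{itemize}
\item[(a)] If $n_j=m_j$ for all $j$ and $wx^kw^{-1}=y^k$, then there are $t\in\mathbb Z$ and $v_j\in V(g,h)$ with $v_0=y^{-t}w$ and $\gamma_jv_j=v_{j-1}\beta_j$ for all $j\in\mathbb Z$.
\item[(b)] If $N\ge3$ and $n_j=m_{2-j}$ for all $j$, then $x^k\not\sim y^k$.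
\end{itemize}
\end{corollary}

\begin{proof}
Apply Lemma~\ref{lem:rigid} to the words $x^k$ and $y^k$, which have the sequences of $x$ and $y$. In (a), $|m_j-m_{j+s}|\le\Delta_0$ forces $s=tN$. Then $n_{j+s}=m_j$, $\gamma_{j+s}=\gamma_j$ and $v_0=Q_{tN}^{-1}w=y^{-t}w$. In (b), a conjugacy gives $|m_j-m_{2-j-s}|\le\Delta_0$, so $2j\equiv2-s\pmod N$ for all $j$. Subtracting the congruences for $j$ and $j+1$ gives $N\mid2$.
\end{proof}

\section{Detecting inner automorphisms}\label{sec:A}

The relations $\gamma_jv_j=v_{j-1}\beta_j$ say that each letter of $y$ is obtained from the corresponding letter of $x$ by two-sided multiplication. To conclude that it is a conjugate, by an element independent of $j$, we need $V(g,h)$ to be as small as possible. Call a loxodromic element $a$ \emph{primitive} if $E(a)=\langle a\rangle$; then $a^{-1}$ is primitive too, by (E2).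

\begin{lemma}\label{lem:prim}
Let $a,a'$ be primitive, let $b\notin\langle a\rangle$, and let $\phi$ be an automorphism of $G$.
\begin{itemize}
\item[(P1)] $\langle a\rangle\cap b\langle a\rangle b^{-1}=1$, and the centralizer of $\{a,b\}$ in $G$ is trivial.
\item[(P2)] The pair $(a,a')$ is rigid.
\item[(P3)] If $\phi(a)$ is loxodromic, it is primitive.
\item[(P4)] If $a$ and $a'$ are commensurable, then $a'\sim a^{\pm1}$.
\end{itemize}
\end{lemma}

\begin{proof}
(P1) The intersection is a finite subgroup of $\langle a\rangle\cong\mathbb Z$ by (E3). An element that centralizes $a$ lies in $E(a)$, so it is some $a^k$; if it also centralizes $b$, then $a^k=ba^kb^{-1}$ lies in the intersection. (P3) is (E2). For (P2) and (P4), let $va^sv^{-1}=a'^t$ with $s,t\ne0$. By (E2), $\langle vav^{-1}\rangle=E(va^sv^{-1})=E(a'^t)=\langle a'\rangle$, so $vav^{-1}=a'^{\pm1}$. If $s,t\ge1$, the sign $-$ would give $a'^{-s}=a'^t$, which is impossible for an element of infinite order.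
\end{proof}

The next proposition is the general form of the computation of Section~\ref{sec:free}.

\begin{proposition}\label{prop:detect}
Let $a$ be primitive, $B\subset G\setminus\langle a\rangle$ finite and non-empty, and $\phi$ an automorphism of $G$. There are $M,\Delta$ such that every $(M,\Delta)$-spread word $x=\prod_{j=1}^Na^{m_j}\beta_j$ of type $(a,B)$ satisfies:
\begin{itemize}
\item[(a)] if the first $2n+2\le N$ letters of $x$ are $b_0,b_0,b_1,b_1,\dots,b_n,b_n$ and $\phi(x)\sim x$, then $\phi$ agrees with an inner automorphism on $\{a,b_0,\dots,b_n\}$;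
\item[(b)] if $N\ge3$, then $\phi(x)\not\sim x^{-1}$.
\end{itemize}
\end{proposition}

\begin{proof}
By Theorem~\ref{thm:osin}, $\phi(a)$ is elliptic or loxodromic.

Suppose it is elliptic. Then $\phi$ collapses the long powers, and translation length separates $x^{\pm1}$ from $\phi(x)$. Let $T=\sup_m|\phi(a)^m|+\max_{b\in B}|\phi(b)|<\infty$, take $\theta,M_1$ from Lemma~\ref{lem:words}, and choose $M\ge M_1$ with $\tau(a)M-\theta>T$. Then $\tau(\phi(x))\le|\phi(x)|\le NT<\tau(x)=\tau(x^{-1})$, so $\phi(x)\not\sim x^{\pm1}$ and both statements hold.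

Suppose that $h=\phi(a)$ is loxodromic. By (P3) it is primitive, so $\phi(B)$ and $\phi(B)^{-1}$ are disjoint from $E(h)=\phi(\langle a\rangle)$, and $(a,h)$ and $(a,h^{-1})$ are rigid by (P2). Let $M,\Delta$ be the maxima of the constants of Lemma~\ref{lem:rigid} for $(a,h,B,\phi(B))$ and $(a,h^{-1},B,\phi(B)^{-1})$.

(b) If $\phi(x)\sim x^{-1}$, then $x\sim\phi(x^{-1})\sim\phi(\tilde x)$. By \eqref{eq:inv}, $\phi(\tilde x)$ is a word of type $(h^{-1},\phi(B)^{-1})$ with exponents $m_{2-j}$, and Corollary~\ref{cor:spread}(b) excludes this.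

(a) The word $\phi(x)=\prod h^{m_j}\phi(\beta_j)$ has the exponents of $x$. Corollary~\ref{cor:spread}(a) and rigidity give elements $v_j\in V(a,h)$ with
\begin{equation}\label{eq:rel}
\phi(\beta_j)=v_{j-1}\beta_jv_j^{-1},\qquad\phi(a)=v_jav_j^{-1},
\end{equation}
and $v_j^{-1}v_{j'}\in\langle a\rangle$ for all $j,j'$ by (E4). Let $0\le l\le n$ and $b=b_l=\beta_{2l+1}=\beta_{2l+2}$. The doubled letter yields two expressions $\phi(b)=v_{2l}bv_{2l+1}^{-1}=v_{2l+1}bv_{2l+2}^{-1}$, whence
\[
v_{2l+1}^{-1}v_{2l}=b\,(v_{2l+2}^{-1}v_{2l+1})\,b^{-1}\in\langle a\rangle\cap b\langle a\rangle b^{-1}=1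
\]
by (P1). So $v_{2l}=v_{2l+1}=v_{2l+2}$ for each $l$, and $v_0=v_1=\dots=v_{2n+2}=:v$. By \eqref{eq:rel}, $\phi$ agrees with conjugation by $v$ on $a$ and on each $b_l$.
\end{proof}

It remains to choose letters on which $\phi$ is visibly non-inner, although $G$ need not be finitely generated. Three elements suffice: two of them determine the only possible conjugator, and the third refutes it. We state this inside a subgroup for later use.

\begin{lemma}\label{lem:letters}
Let $S\le G$, let $a\in S$ be primitive, and let $b_0\in S\setminus\langle a\rangle$. If an automorphism $\phi$ of $G$ agrees on $S$ with no inner automorphism of $G$, then there is $b\in S\setminus\langle a\rangle$ such that $\phi$ agrees with no inner automorphism on $\{a,b_0,b\}$.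
\end{lemma}

\begin{proof}
If $\phi$ agrees with no inner automorphism on $\{a,b_0\}$, take $b=b_0$. Otherwise it agrees there with conjugation by some $c\in G$, which is unique because $\{a,b_0\}$ has trivial centralizer by (P1). Choose $b\in S$ with $\phi(b)\ne cbc^{-1}$. Then $b\notin\langle a\rangle$, since $\phi(a)=cac^{-1}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $a_0\in G$ be loxodromic. The group $E(a_0)$ is infinite, virtually cyclic and torsion-free, and such a group is infinite cyclic. Let $a$ be a generator and $a_0=a^k$. Then $\tau(a)=\tau(a_0)/|k|>0$ and $E(a)=E(a_0)=\langle a\rangle$, so $a$ is primitive. This is the only use of torsion-freeness. As $G$ is not virtually cyclic, there is $b_0\in G\setminus\langle a\rangle$. Lemma~\ref{lem:letters} with $S=G$ gives $b_1,\dots,b_n\notin\langle a\rangle$ such that $\phi_i$ agrees with no inner automorphism on $\{a,b_0,b_i\}$. Let $B=\{b_0,\dots,b_n\}$, let $M,\Delta$ be the maxima over $i$ of the constants of Proposition~\ref{prop:detect} for $(a,B,\phi_i)$, and let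
\[
x=a^{m_1}b_0a^{m_2}b_0a^{m_3}b_1a^{m_4}b_1\cdots a^{m_{2n+1}}b_na^{m_{2n+2}}b_n
\]
be $(M,\Delta)$-spread. If $\phi_i(x)\sim x$, then by Proposition~\ref{prop:detect}(a) $\phi_i$ agrees with an inner automorphism on $\{a,b_0,b_i\}$, contrary to the choice of $b_i$.
\end{proof}

\section{Cosets of normal subgroups}\label{sec:B}

In this section $G$ has no non-trivial finite normal subgroup and $S\ne1$ is normal in $G$. Since $E(g)$ may now contain torsion, a primitive element has to be constructed, and it has to lie in $S$. The first step shows that $S$ is large enough.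

\begin{lemma}\label{lem:S}
The subgroup $S$ contains a loxodromic element and is not virtually cyclic. For every loxodromic $g\in S$ we have $\bigcap_{b\in S}bE(g)b^{-1}=1$.
\end{lemma}

\begin{proof}
The hypothesis on $G$ implies that $S$ is infinite. Suppose that $|\sigma|\le\rho$ for all $\sigma\in S$. By normality $d(uo,\sigma uo)=|u^{-1}\sigma u|\le\rho$ for all $u\in G$. Since $G$ has unbounded orbits, the infinitely many elements of $S$ move $o$ and points arbitrarily far from $o$ by at most $\rho$, against acylindricity. So $S$ has unbounded orbits and contains a loxodromic element $g$ by Theorem~\ref{thm:osin}.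

If $S$ were virtually cyclic, $\langle g\rangle$ would have finite index in $S$. For $u\in G$ a non-zero power of $ugu^{-1}\in S$ would be a power of $g$, so $u\in E(g)$ by (E1), and $G=E(g)$ would be virtually cyclic. Hence $S$ is not virtually cyclic, and $S\not\subset E(g)$.

Let $F=\bigcap_{b\in S}bE(g)b^{-1}$. It is normalized by $S$, and it is finite by (E3). Let $F'$ be any finite subgroup of $G$ normalized by $S$. A non-zero power of $g$ centralizes $F'$, so $F'\le E(g)$, and $F'=bF'b^{-1}\le bE(g)b^{-1}$ for $b\in S$. Thus $F'\le F$. For $u\in G$ the finite group $uFu^{-1}$ is normalized by $uSu^{-1}=S$, so $uFu^{-1}\le F$. Therefore $F$ is normal in $G$, and $F=1$.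
\end{proof}

Spread words are primitive under a condition on their letters. An element of $E(x)$ conjugates a power of $x$ to itself or to its inverse, so Corollary~\ref{cor:spread} applies.

\begin{lemma}\label{lem:primword}
Let $g$ be loxodromic with $(g,g)$ and $(g,g^{-1})$ rigid, and let $B\subset G\setminus E(g)$ be finite and non-empty. There are $M,\Delta$ such that every $(M,\Delta)$-spread word $x=\prod_{j=1}^Ng^{m_j}\beta_j$ of type $(g,B)$ with $N\ge3$ and
\begin{equation}\label{eq:cap}
\bigcap_{j=0}^N\pi_jE(g)\pi_j^{-1}=1,\qquad\text{where }\pi_0=1,\ \pi_j=\beta_1\cdots\beta_j,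
\end{equation}
is a primitive loxodromic element.
\end{lemma}

\begin{proof}
Let $M,\Delta$ be the maxima of $M_1(g,B)$ and of the constants of Lemma~\ref{lem:rigid} for $(g,g,B,B)$ and $(g,g^{-1},B,B^{-1})$. Then $x$ is loxodromic by Lemma~\ref{lem:words}. Let $e\in E(x)$, say $ex^ke^{-1}=x^{\pm k}$ with $k\ge1$. The sign $-$ would give $x^k\sim\tilde x^k$, which \eqref{eq:inv} and Corollary~\ref{cor:spread}(b) exclude. For the sign $+$, Corollary~\ref{cor:spread}(a) gives $v_j\in V(g,g)\subset E(g)$ with $v_0=x^{-t}e$ and $v_{j-1}=\beta_jv_j\beta_j^{-1}$. By induction $v_0=\pi_jv_j\pi_j^{-1}$ for $0\le j\le N$, so $v_0=1$ by \eqref{eq:cap} and $e=x^t$.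
\end{proof}

\begin{lemma}\label{lem:Sprim}
The subgroup $S$ contains a primitive loxodromic element.
\end{lemma}

\begin{proof}
Let $g\in S$ be loxodromic and $E=E(g)$. The finite-index subgroup $\langle g\rangle$ of $E$ contains a finite-index normal subgroup of $E$, which is $\langle g^k\rangle$ for some $k\ge1$. Replace $g$ by $g^k$; by (E2) this does not change $E$. Now $ege^{-1}$ generates $\langle g\rangle$, so $ege^{-1}=g^{\pm1}$, for all $e\in E$. If $v\in V(g,g^\epsilon)$ with $\epsilon=\pm1$, then $v\in E$ by (E1), and $vg^sv^{-1}=g^{\epsilon t}$ with $s,t\ge1$ forces $vgv^{-1}=g^\epsilon$. So $(g,g)$ and $(g,g^{-1})$ are rigid.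

By Lemma~\ref{lem:S} there is $b_1\in S\setminus E$. The group $E\cap b_1Eb_1^{-1}$ is finite by (E3), and for each of its non-trivial elements $z$ Lemma~\ref{lem:S} gives $b\in S$ with $z\notin bEb^{-1}$; such $b$ is not in $E$, because $z\in E$. We obtain $b_1,\dots,b_k\in S\setminus E$ with $E\cap\bigcap_ib_iEb_i^{-1}=1$, and $k\ge2$ after repeating an element. Take the letters $(\beta_1,\dots,\beta_{2k})=(b_1,b_1^{-1},\dots,b_k,b_k^{-1})$, which are chosen so that $\pi_{2i-1}=b_i$. Then \eqref{eq:cap} holds, and a sufficiently spread word with these letters is a primitive element of $S$ by Lemma~\ref{lem:primword}.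
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $a\in S$ be primitive, and pick $b_0\in S\setminus\langle a\rangle$, which exists because $S$ is not virtually cyclic. By (P1) the centralizer of $S$ in $G$ is trivial.

\emph{No $\phi_i$ agrees on $S$ with an inner automorphism of $G$.} Suppose $\phi_i(\sigma)=c\sigma c^{-1}$ for all $\sigma\in S$. For $u\in G$ and $\sigma\in S$ we have $u\sigma u^{-1}\in S$, so
\[
cu\sigma u^{-1}c^{-1}=\phi_i(u\sigma u^{-1})=\phi_i(u)\,c\sigma c^{-1}\,\phi_i(u)^{-1}.
\]
Thus $c^{-1}\phi_i(u)^{-1}cu$ centralizes $S$, hence is trivial, and $\phi_i(u)=cuc^{-1}$ for all $u\in G$. This contradicts the hypothesis.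

\emph{The words.} Lemma~\ref{lem:letters} gives $b_1,\dots,b_n\in S\setminus\langle a\rangle$ such that $\phi_i$ agrees with no inner automorphism on $\{a,b_0,b_i\}$. One more letter places the word in the right coset: pick $d\in fS\setminus\langle a\rangle$. It exists, since $fS\subset\langle a\rangle\subset S$ would give $S=fS\subset\langle a\rangle$. Let $N=2n+3\ge3$, $(\beta_1,\dots,\beta_N)=(b_0,b_0,\dots,b_n,b_n,d)$ and $B=\{b_0,\dots,b_n,d\}$. The pairs $(a,a^{\pm1})$ are rigid by (P2). Let $M,\Delta$ be the maxima of the constants of Lemma~\ref{lem:rigid} for $(a,a,B,B)$ and $(a,a^{-1},B,B^{-1})$, of Lemma~\ref{lem:primword} for $(a,B)$, and of Proposition~\ref{prop:detect} for all $(a,B,\phi_i)$. Let $x=\prod_{j=1}^Na^{m_j}\beta_j$ be $(M,\Delta)$-spread. Then $x\in Sd=dS=fS$.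

\emph{$x$ is primitive.} We have $\pi_0=1$ and $\pi_1=b_0$, so \eqref{eq:cap} holds by (P1), and Lemma~\ref{lem:primword} applies.

\emph{$x$ is not commensurable with $\phi_i(x)$.} Otherwise $\tau(\phi_i(x))>0$, so $\phi_i(x)$ is primitive by (P3), and $\phi_i(x)\sim x^{\pm1}$ by (P4). The sign $-$ contradicts Proposition~\ref{prop:detect}(b). The sign $+$ contradicts Proposition~\ref{prop:detect}(a) and the choice of $b_i$.

\emph{Infinitely many classes.} Choose such words $x_1,x_2,\dots$ successively, so that each exponent of $x_{t+1}$ exceeds all exponents of $x_1,\dots,x_t$ by more than $\Delta$. If $x_t$ and $x_{t'}$ were commensurable for some $t\ne t'$, then by (P4) $x_t$ would be conjugate to $x_{t'}$ or to $\tilde x_{t'}$. In both cases Lemma~\ref{lem:rigid} gives an exponent of $x_t$ and an exponent of $x_{t'}$ that differ by at most $\Delta$, a contradiction.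
\end{proof}

\section{Finite normal subgroups and infinite families}\label{sec:limits}

Both examples rest on the action of a free group $F$ of any rank at least $2$, finite or infinite, on the Cayley tree of a basis. This action is acylindrical. Indeed, let $\varepsilon\ge1$ be an integer, let $p,q$ be vertices with $d(p,q)\ge2\varepsilon+2$, let $z\in[p,q]$ be the vertex at distance $\varepsilon+1$ from $p$, and let $u\in F$ move $p$ and $q$ by at most $\varepsilon$. The vertex $uz$ lies on $[up,uq]\subset[up,p]\cup[p,q]\cup[q,uq]$ at distance more than $\varepsilon$ from $up$ and from $uq$, so $uz\in[p,q]$. Also $|d(p,uz)-(\varepsilon+1)|=|d(p,uz)-d(up,uz)|\le\varepsilon$. This leaves at most $2\varepsilon+1$ possibilities for $uz$, hence for $u$, because the action on vertices is free. For real $\varepsilon>0$ and arbitrary points, pass to nearest vertices, which are moved by at most $\varepsilon'=\lceil\varepsilon\rceil+1$, and take $R=2\varepsilon'+3$, $\nu=2\varepsilon'+1$. The action is non-elementary: two distinct basis elements translate along two lines of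 the tree that meet in a single vertex.

\begin{example}[a finite normal subgroup]
Let $G=F_2\times(\mathbb Z/2)^2$ act on the Cayley tree of the free group $F_2$ of rank two through the first factor. The kernel has order $4$, so the action is acylindrical with $\nu$ multiplied by $4$, and it is non-elementary. Let $\phi_i=\mathrm{id}\times\sigma_i$, $i=1,2,3$, with $\sigma_i$ as in the introduction. Inner automorphisms are trivial on the central factor $(\mathbb Z/2)^2$, so no $\phi_i$ is inner. Every vector of $(\mathbb Z/2)^2$ is fixed by some $\sigma_i$, so every element of $G$ is fixed by some $\phi_i$. The proof breaks down at its start: the central factor lies in $E(g)$ for every loxodromic $g$, so $G$ has no primitive element.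
\end{example}

\begin{example}[an infinite family]
Let $G$ be free on $x_1,x_2,\dots$; it is torsion-free and acylindrically hyperbolic. Let $\phi_j$ swap $x_j$ and $x_{j+1}$ and fix the other generators. It is not inner, since $x_j$ and $x_{j+1}$ have different images in the abelianization. Every $x\in G$ lies in some $\langle x_1,\dots,x_k\rangle$ and is fixed by $\phi_{k+1}$. So finiteness of the family is needed in general. In the proof it is used twice: the word contains a pair of letters for each automorphism, and the constants $M,\Delta$ are maxima over the family.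
\end{example}

\begin{thebibliography}{9}

\bibitem{DGO}
Dahmani, Guirardel and Osin, \emph{Hyperbolically embedded subgroups\ldots}

\bibitem{FF}
Francesco Fournier-Facio, \emph{A note on separability in outer automorphism groups}, arXiv:2407.13824 (2024).

\bibitem{Osin}
Osin, \emph{Acylindrically hyperbolic groups}, Trans. AMS (2016).

\end{thebibliography}
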